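\title{Well-dominated strong products and trivially well-dominated graphs}

\begin{abstract}
A graph is well-dominated if all its minimal dominating sets have the same size, and trivially well-dominated if its vertex set is partitioned by closed neighborhoods that are cliques. The strong product of a trivially well-dominated graph with any well-dominated graph is well-dominated. We prove the conjectured converse: for every $n$ there is an explicit well-dominated graph $H_n$ such that $G\boxtimes H_n$ is not well-dominated whenever $G$ has at most $n$ vertices and is well-dominated but not trivially so. We determine $\gamma(G\boxtimes H_q)$ exactly for every well-dominated $G$ and all large $q$, and we show that a well-dominated graph is trivially well-dominated if and only if its fractional and ordinary domination numbers agree.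
\end{abstract}

\section{Introduction}\label{sec:intro}

Graphs are finite, simple and non-null. We write $N[v]=N_G[v]$ for the closed neighborhood of a vertex $v$, that is, $v$ together with its neighbors. A set $D\subseteq V(G)$ is \emph{dominating} if it meets $N[v]$ for every vertex $v$; the least size of such a set is the domination number $\gamma(G)$. The graph $G$ is \emph{well-dominated} if every minimal dominating set (minimal under inclusion) has exactly $\gamma(G)$ elements. In such a graph no foresight is needed: deleting redundant vertices from a dominating set, in any order, ends at an optimum. The path $P_3$ is not well-dominated, since both the middle vertex and the pair of ends are minimal dominating sets.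

A vertex $u$ is \emph{simplicial} if $N[u]$ is a clique. The graph $G$ is \emph{trivially well-dominated} if there are vertices $u_1,\dots,u_t$ such that $\{N[u_1],\dots,N[u_t]\}$ is a partition of $V(G)$ into cliques. The name is earned as follows. A dominating set meets every part, since it meets each $N[u_i]$, and a set that meets every part is dominating, since the parts are cliques. So the minimal dominating sets are exactly the sets with one vertex in each part; the graph is well-dominated and $\gamma(G)=t$. Disjoint unions of cliques and the path $P_4$ are examples. Every graph on at most three vertices other than $P_3$ is a disjoint union of cliques, and on four vertices a different kind of example appears: in the cycle $C_4$ no vertex dominates and any two vertices do, so $C_4$ is well-dominated, but it has no simplicial vertex.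

The \emph{strong product} $G\boxtimes H$ has vertex set $V(G)\times V(H)$, and distinct vertices $(g,h)$, $(g',h')$ are adjacent if and only if $g'\in N_G[g]$ and $h'\in N_H[h]$. Equivalently,
\[
N_{G\boxtimes H}[(g,h)]=N_G[g]\times N_H[h],
\]
so closed neighborhoods multiply, and it is natural to ask when well-domination passes to the product. It is known that if $G$ is trivially well-dominated, then $G\boxtimes H$ is well-dominated for every well-dominated $H$; we recall the proof in Proposition~\ref{prop:known}. The graph $C_4$ behaves differently. Identify its vertices with $\mathbb Z_4$. Each closed neighborhood misses a single vertex, so for any $(g,h)$ some $i\in\{0,1,2\}$ lies in both $N[g]$ and $N[h]$; thus the three vertices $(0,0),(1,1),(2,2)$ dominate $C_4\boxtimes C_4$. The set $\{0,2\}\times\{0,2\}$ is dominating and independent, so none of its four vertices can be dropped, and $C_4\boxtimes C_4$ is not well-dominated. One is led to guess that this is the general picture.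

\medskip
\noindent\textbf{Conjecture} (Cao, Mou and Wang \cite{CMW}). \emph{Let $G$ be a well-dominated graph. If $G$ is not trivially well-dominated, then there exists another well-dominated graph $H$ such that $G\boxtimes H$ is not well-dominated.}
\medskip

We prove the conjecture. The difficulty is that $H$ has to be well-dominated itself, and yet flexible enough to exploit an arbitrary $G$ about which we know only that a certain partition does not exist. One family of graphs does this for all $G$.

\begin{definition}\label{def:Hp}
For $p\ge1$ the graph $H_p$ has vertices $s_i,x_i^+,x_i^-$ $(1\le i\le p)$ and $z_\varepsilon$ $(\varepsilon\in\{+,-\}^p)$. The sets $Q_i=\{s_i,x_i^+,x_i^-\}$ and $R=\{z_\varepsilon:\varepsilon\in\{+,-\}^p\}$ are cliques, $z_\varepsilon$ is adjacent to $x_i^{\varepsilon_i}$ for each $i$, and there are no other edges (Figure~\ref{fig:H2}).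
\end{definition}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.95, every node/.style={draw,circle,fill=white,inner sep=1pt,minimum size=7.5mm,font=\small}]
\node (pp) at (0,1.5) {$z_{++}$};
\node (mm) at (0,-1.5) {$z_{--}$};
\node (pm) at (-1.1,0) {$z_{+-}$};
\node (mp) at (1.1,0) {$z_{-+}$};
\node (ap) at (-3,1.5) {$x_1^+$};
\node (am) at (-3,-1.5) {$x_1^-$};
\node (sa) at (-4.5,0) {$s_1$};
\node (bp) at (3,1.5) {$x_2^+$};
\node (bm) at (3,-1.5) {$x_2^-$};
\node (sb) at (4.5,0) {$s_2$};
\draw[very thick] (pp)--(pm)--(mm)--(mp)--(pp)--(mm) (pm)--(mp);
\draw[very thick] (sa)--(ap)--(am)--(sa) (sb)--(bp)--(bm)--(sb);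
\draw (ap)--(pp) (ap)--(pm) (am)--(mp) (am)--(mm);
\draw (bp)--(pp) (bp)--(mp) (bm)--(pm) (bm)--(mm);
\end{tikzpicture}
\caption{The graph $H_2$. Thick edges form the triangles $Q_1,Q_2$ and the central clique $R$; thin edges join $z_{\varepsilon_1\varepsilon_2}$ to $x_1^{\varepsilon_1}$ and $x_2^{\varepsilon_2}$. The two vertices $x_i^+,x_i^-$ of one triangle dominate $R$, while one vertex from each triangle never does.}
\label{fig:H2}
\end{figure}

Let $\alpha$ denote the independence number, the largest size of a set of pairwise nonadjacent vertices.

\begin{theorem}\label{thm:main}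
Let $G$ be well-dominated but not trivially well-dominated, and let $k=\gamma(G)$. Let $s$ be the number of distinct sets $N[u]$ with $u$ simplicial, and let $W$ be the set of vertices in none of these sets. Then $s<k$, and for every $p\ge\max(1,|W|)$ the graph $H_p$ is well-dominated and
\[
\gamma(G\boxtimes H_p)\le pk+s<(p+1)k\le\alpha(G\boxtimes H_p).
\]
Hence $G\boxtimes H_p$ is not well-dominated. In particular, the single graph $H_n$ works for all such $G$ with at most $n$ vertices.
\end{theorem}

Since $H_n$ has $3n+2^n>n$ vertices, the witness $H_n$ is indeed a graph other than $G$. We shall see that $\gamma(H_p)=p+1$, so the theorem says that $\gamma(G\boxtimes H_p)$ falls short of $\gamma(G)\gamma(H_p)$ by at least $k-s$. The exact shortfall is governed by a subclass of the simplicial vertices. Call $g\in V(G)$ \emph{rigid} if $|N[g]\cap D|=1$ for every minimal dominating set $D$ of $G$. Let $r(G)$ be the number of distinct sets $N[g]$ with $g$ rigid, and $n_0(G)$ the number of vertices in none of these sets. The \emph{fractional domination number} $\gamma_f(G)$ is the minimum of $\sum_v f(v)$ over all $f\colon V(G)\to[0,\infty)$ with $f(N[v])\ge1$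 for every $v$, where $f(A)=\sum_{a\in A}f(a)$. Indicator functions of dominating sets are admissible, so $\gamma_f(G)\le\gamma(G)$.

\begin{theorem}\label{thm:exact}
Let $G$ be well-dominated, $k=\gamma(G)$, $r=r(G)$ and $n_0=n_0(G)$. Then $r\le k$, with equality if and only if $G$ is trivially well-dominated. For every $q\ge1$,
\[
\gamma(G\boxtimes H_q)\ge qk+r,\qquad\text{with equality whenever }q\ge n_0 .
\]
Thus $\gamma(G)\gamma(H_q)-\gamma(G\boxtimes H_q)$ is at most $k-r$ for all $q$, and equals $k-r$ for all $q\ge\max(1,n_0)$. Moreover,
\[
\gamma_f(G)\le k-\frac{k-r}{n_0+1}.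
\]
\end{theorem}

\begin{theorem}\label{thm:char}
For an arbitrary graph $G$ with $n$ vertices the following are equivalent.
\begin{enumerate}
\item[(i)] $G$ is trivially well-dominated.
\item[(ii)] $G\boxtimes H$ is well-dominated for every well-dominated $H$.
\item[(iii)] $G$ is well-dominated and $G\boxtimes H_n$ is well-dominated.
\item[(iv)] $G$ is well-dominated and $\gamma(G\boxtimes H)=\gamma(G)\gamma(H)$ for every graph $H$.
\item[(v)] $G$ is well-dominated and $\gamma_f(G)=\gamma(G)$.
\end{enumerate}
\end{theorem}

Section~\ref{sec:product} reduces domination in a product to domination in one factor, Section~\ref{sec:house} shows the idea on $C_4\boxtimes H_1$, and Section~\ref{sec:Hp} turns it into a general construction. The three theorems are proved in Sections~\ref{sec:simp}, \ref{sec:rigid} and~\ref{sec:char}.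

\section{Domination in a strong product}\label{sec:product}

Two standard facts are used throughout.
\begin{enumerate}
\item[(F1)] Every dominating set contains a minimal dominating set.
\item[(F2)] A maximal independent set $I$ is a minimal dominating set: a vertex not dominated by $I$ could be added to $I$, and $I\setminus\{v\}$ does not dominate $v\in I$. Hence, in a well-dominated graph with $\gamma=k$, every independent set extends to an independent dominating set with exactly $k$ vertices, and $\alpha=k$.
\end{enumerate}

For $S\subseteq V(G)\times V(H)$ and $g\in V(G)$, the \emph{shadow} of $S$ at $g$ is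
\[
S_g=\{h\in V(H):\ (g',h)\in S\text{ for some }g'\in N_G[g]\},
\]
the projection to $H$ of $S\cap(N_G[g]\times V(H))$. Think of each element $(g',h)$ of $S$ as a token placed on $g'$ and carrying the label $h$; then $S_g$ is the set of labels that $g$ sees in its closed neighborhood.

\begin{lemma}\label{lem:shadow}
A set $S$ dominates $G\boxtimes H$ if and only if $S_g$ dominates $H$ for every $g\in V(G)$.
\end{lemma}

\begin{proof}
The set $S$ meets $N[(g,h)]=N_G[g]\times N_H[h]$ if and only if $S_g$ meets $N_H[h]$.
\end{proof}

\begin{lemma}\label{lem:bounds}
For all graphs $G$ and $H$,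
\[
\gamma_f(G)\gamma(H)\le\gamma(G\boxtimes H)\le\gamma(G)\gamma(H)
\qquad\text{and}\qquad
\alpha(G)\alpha(H)\le\alpha(G\boxtimes H).
\]
\end{lemma}

\begin{proof}
Let $S$ dominate $G\boxtimes H$ and let $f(g)=|S\cap(\{g\}\times V(H))|/\gamma(H)$, the normalized number of tokens on $g$. Then $f(N[g])\ge|S_g|/\gamma(H)\ge1$ by Lemma~\ref{lem:shadow}, so $|S|/\gamma(H)=\sum_gf(g)\ge\gamma_f(G)$. If $D$ dominates $G$ and $E$ dominates $H$, then $D\times E$ meets every set $N_G[g]\times N_H[h]$; this gives the second inequality. If $I$ and $J$ are independent in $G$ and $H$, and $(g,h),(g',h')\in I\times J$ satisfy $g'\in N_G[g]$ and $h'\in N_H[h]$, then $g'=g$ and $h'=h$; so $I\times J$ is independent.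
\end{proof}

For well-dominated $G$ and $H$, (F2) turns these bounds into the chain
\begin{equation}\label{eq:chain}
\gamma(G\boxtimes H)\le\gamma(G)\gamma(H)=\alpha(G)\alpha(H)\le\alpha(G\boxtimes H).
\end{equation}
A maximum independent set of $G\boxtimes H$ is a minimal dominating set, so if the first inequality in \eqref{eq:chain} is strict, the product is not well-dominated. The task is therefore to dominate $G\boxtimes H$ more cheaply than by a product set. For trivially well-dominated $G$ this is impossible, because the neighborhoods $N[u_i]$ are disjoint and each of them needs its own $\gamma(H)$ tokens.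

\begin{proposition}\label{prop:known}
If $G$ is trivially well-dominated and $H$ is well-dominated, then $G\boxtimes H$ is well-dominated.
\end{proposition}

\begin{proof}
Let $N[u_1],\dots,N[u_k]$ partition $V(G)$ into cliques and let $S$ be a minimal dominating set of $G\boxtimes H$. For each $i$ the shadow $S_{u_i}$ dominates $H$, so by (F1) it contains a minimal dominating set $E_i$, and $|E_i|=\gamma(H)$. Choose $T_i\subseteq S\cap(N[u_i]\times V(H))$ projecting bijectively onto $E_i$. If $g\in N[u_i]$, then $N[u_i]\subseteq N[g]$ because $N[u_i]$ is a clique, so the shadow of $T=\bigcup_iT_i$ at $g$ contains $E_i$. Hence $T$ is dominating by Lemma~\ref{lem:shadow}, and $S=T$ by minimality. The sets $T_i$ are disjoint, so $|S|=k\gamma(H)$ for every minimal dominating set $S$.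
\end{proof}

\section{The smallest case: the four-cycle and the house}\label{sec:house}

The three-vertex dominating set of $C_4\boxtimes C_4$ relies on neighborhoods that miss only one vertex. To see a mechanism that generalizes, keep $G=C_4$ and take $H=H_1$. Dropping the index, $H_1$ is the \emph{house}: the five-cycle $s\,x^+z_+z_-x^-$ with the chord $x^+x^-$. A dominating set $D$ must meet the triangle $Q=N[s]$. If $D$ misses $R=\{z_+,z_-\}$, then $z_+$ can only be dominated by $x^+$ and $z_-$ only by $x^-$. Conversely, a set that meets $Q$ and either meets $R$ or contains $x^+,x^-$ is dominating. So there are two tasks, $Q$ and $R$; the second can be done from inside $R$, or by a second vertex of $Q$. Either way the cost is two.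

A product of minimum dominating sets of $C_4$ and $H_1$ has four elements. By Lemma~\ref{lem:shadow}, every vertex of $C_4$ must see a label in $Q$, so the tokens with labels in $Q$ sit on a dominating set of $C_4$; two tokens are unavoidable here. But their labels may differ. Put them on $0$ and $2$ with labels $x^+$ and $x^-$. The vertices $1$ and $3$ see both labels, and for them the task $R$ is done at no cost. The vertices $0$ and $2$ remain, and a single token on $1$ with a label in $R$ serves both. For $S=\{(0,x^+),(2,x^-),(1,z_+)\}$ the shadows are
\[
S_0=\{x^+,z_+\},\quad S_1=\{x^+,x^-,z_+\},\quad S_2=\{x^-,z_+\},\quad S_3=\{x^+,x^-\}.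
\]
Each of them dominates the house, so $\gamma(C_4\boxtimes H_1)\le3<4$.

With a second triangle the token in $R$ becomes unnecessary. For $H_2$ take
\[
S=\{(0,x_1^+),(2,x_1^-),(1,x_2^+),(3,x_2^-)\}.
\]
Every vertex of $C_4$ sees a label in each triangle; $1$ and $3$ see the pair $x_1^+,x_1^-$, and $0$ and $2$ see the pair $x_2^+,x_2^-$; and either pair dominates $R$. So four vertices dominate $C_4\boxtimes H_2$, whereas $\gamma(C_4)\gamma(H_2)=6$ by Lemma~\ref{lem:Hp} below.

In general each triangle costs $k=\gamma(G)$ tokens, placed on a minimum dominating set of our choice, and relieves of the task $R$ a vertex $w$ whose closed neighborhood contains two of them. It remains to check that $H_p$ stays well-dominated however many triangles we use, and that the vertices of $G$ that cannot be relieved are dominated by fewer than $k$ vertices.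

\section{The graphs $H_p$ and the construction}\label{sec:Hp}

\begin{lemma}\label{lem:Hp}
A set $D\subseteq V(H_p)$ is dominating if and only if
\begin{equation}\label{eq:star}
D\cap Q_i\ne\emptyset\ \text{ for all }i,\quad\text{and}\quad D\cap R\ne\emptyset\ \text{ or }\ \{x_j^+,x_j^-\}\subseteq D\text{ for some }j .
\end{equation}
Consequently $H_p$ is well-dominated and $\gamma(H_p)=p+1$.
\end{lemma}

\begin{proof}
Let $D$ be dominating. Then $D$ meets $N[s_i]=Q_i$ for each $i$. Suppose that $D$ misses $R$ and contains no pair $\{x_j^+,x_j^-\}$. For each $i$ choose a sign $\varepsilon_i$ with $x_i^{\varepsilon_i}\notin D$. Then $D$ misses $N[z_\varepsilon]=R\cup\{x_i^{\varepsilon_i}:1\le i\le p\}$, a contradiction.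

Conversely, let $D$ satisfy \eqref{eq:star}. Each clique $Q_i$ is dominated because $D$ meets it. If $D$ meets the clique $R$, then $R$ is dominated; otherwise $\{x_j^+,x_j^-\}\subseteq D$ for some $j$, and every $z_\varepsilon$ is adjacent to $x_j^{\varepsilon_j}\in D$.

A set satisfying \eqref{eq:star} has a vertex in each of the $p$ triangles and one more vertex, in $R$ or in a triangle, so it has at least $p+1$ elements. It also contains a subset with exactly $p+1$ elements that satisfies \eqref{eq:star}: one element from each $Q_i$ and one from $R$, or $x_j^+,x_j^-$ and one element from each $Q_i$ with $i\ne j$. So every minimal dominating set has $p+1$ elements.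
\end{proof}

\begin{remark}
All $2^p$ sign vectors are needed. If one vertex $z_\varepsilon$ is deleted, the $p$ vertices $x_i^{-\varepsilon_i}$ (opposite signs) dominate the remaining graph, since every other $z_\delta$ has $\delta_i=-\varepsilon_i$ for some $i$, while $\{s_1,\dots,s_p,z_\delta\}$ is still independent. By (F2) the remaining graph is not well-dominated.
\end{remark}

The next lemma is the construction of Section~\ref{sec:house} for a general graph. Tokens with a label in $R$ are placed on a set $U$, and every vertex that does not see one of them gets a triangle of its own. The dominating set found for $C_4\boxtimes H_1$ is the case $U=\{1\}$, $W_U=\{3\}$.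

\begin{lemma}\label{lem:construct}
Let $G$ be a graph, $k=\gamma(G)$, $U\subseteq V(G)$ and $W_U=V(G)\setminus\bigcup_{u\in U}N[u]$. Suppose that for every $w\in W_U$ some dominating set with $k$ vertices has at least two vertices in $N[w]$. Then $\gamma(G\boxtimes H_p)\le pk+|U|$ for every $p\ge\max(1,|W_U|)$.
\end{lemma}

\begin{proof}
Write $W_U=\{w_1,\dots,w_l\}$, so $l\le p$. For $i\le l$ let $D_i$ be a dominating set with $k$ vertices that contains two distinct vertices $a_i,b_i\in N[w_i]$. For $l<i\le p$ let $D_i$ be any dominating set with $k$ vertices and $a_i\in D_i$ any vertex. Fix $z\in R$ and set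
\[
S=(U\times\{z\})\ \cup\ \bigcup_{i=1}^p\Big(\{(a_i,x_i^+)\}\cup\{(d,x_i^-):d\in D_i\setminus\{a_i\}\}\Big).
\]
Then $|S|=|U|+pk$. Let $g\in V(G)$; we check that $S_g$ satisfies \eqref{eq:star}. For each $i$, some $d\in D_i$ lies in $N[g]$, and it carries a label in $Q_i$, so $S_g\cap Q_i\ne\emptyset$. If $g\in N[u]$ for some $u\in U$, then $u\in N[g]$ and $z\in S_g\cap R$. Otherwise $g=w_i$ for some $i\le l$; then $a_i\in N[g]$ gives $x_i^+\in S_g$, and $b_i\in N[g]\cap(D_i\setminus\{a_i\})$ gives $x_i^-\in S_g$. By Lemmas~\ref{lem:Hp} and~\ref{lem:shadow}, $S$ dominates $G\boxtimes H_p$.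
\end{proof}

\section{Simplicial vertices and the proof of Theorem~\ref{thm:main}}\label{sec:simp}

Lemma~\ref{lem:construct} beats the product bound $(p+1)k$ exactly when $|U|<k$. In a well-dominated graph (F2) supplies the hypothesis of the lemma for every non-simplicial vertex $w$: two nonadjacent vertices of $N[w]$ lie in an independent dominating set with $k$ vertices. So $U$ has only to dominate the simplicial vertices, and we need to count their neighborhoods.

\begin{lemma}\label{lem:simp}
Let $G$ be well-dominated and $k=\gamma(G)$.
\begin{enumerate}
\item[(a)] If $u,u'$ are simplicial, then $N[u]$ and $N[u']$ are equal or disjoint.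
\item[(b)] The number $s$ of distinct sets $N[u]$ with $u$ simplicial satisfies $s\le k$, with equality if and only if $G$ is trivially well-dominated.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If $u'\in N[u]$, then $N[u]\subseteq N[u']$ because $N[u]$ is a clique containing $u'$, and by symmetry the two sets are equal. Now let $u,u'$ be distinct and nonadjacent, and suppose that $w\in N[u]\cap N[u']$. Both sets are cliques containing $w$, so $N[u]\cup N[u']\subseteq N[w]$: the vertex $w$ dominates everything that $u$ or $u'$ dominates. By (F2) there is an independent dominating set $I\supseteq\{u,u'\}$ with $|I|=k$. Then $(I\setminus\{u,u'\})\cup\{w\}$ is a dominating set with at most $k-1$ elements, a contradiction.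

(b) Let $u_1,\dots,u_s$ be simplicial vertices, one for each distinct neighborhood. By (a) the sets $N[u_j]$ are pairwise disjoint, so $\{u_1,\dots,u_s\}$ is independent and $s\le\alpha(G)=k$. If $s=k$, this set is a maximum independent set, hence dominating by (F2), and the disjoint cliques $N[u_j]$ cover $V(G)$; so $G$ is trivially well-dominated. Conversely, a partition of $V(G)$ into cliques $N[v_1],\dots,N[v_t]$ has $t=k$ parts by Section~\ref{sec:intro}, and the parts are distinct neighborhoods of simplicial vertices, so $s\ge k$.
\end{proof}

Both parts fail without well-domination: the two ends of $P_3$ are simplicial with overlapping neighborhoods, and $s=2>1=\gamma(P_3)$.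

\begin{proof}[Proof of Theorem~\ref{thm:main}]
By Lemma~\ref{lem:simp}(b), $s<k$, and by Lemma~\ref{lem:Hp}, $H_p$ is well-dominated with $\gamma(H_p)=p+1$. Let $U=\{u_1,\dots,u_s\}$ consist of one simplicial vertex for each distinct neighborhood (so $U=\emptyset$ if $s=0$); then $W_U=W$. A simplicial vertex $u$ lies in $N[u]=N[u_j]$ for some $j$, so no $w\in W$ is simplicial. Hence $N[w]$ contains two distinct nonadjacent vertices, and by (F2) they lie in a dominating set with $k$ vertices. Lemma~\ref{lem:construct} gives $\gamma(G\boxtimes H_p)\le pk+s<(p+1)k$, and \eqref{eq:chain} gives $(p+1)k\le\alpha(G\boxtimes H_p)$. A maximum independent set of $G\boxtimes H_p$ is thus a minimal dominating set with more than $\gamma(G\boxtimes H_p)$ elements, so the product is not well-dominated. If $G$ has at most $n$ vertices, then $n\ge\max(1,|W|)$ and $p=n$ is admissible.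
\end{proof}

\section{Rigid vertices and the exact value}\label{sec:rigid}

The proof above used only independent dominating sets. A simplicial vertex never sees two vertices of an independent set, but it may see two vertices of another minimum dominating set, and then a triangle can relieve it as well. In a well-dominated graph the minimal and the minimum dominating sets coincide, and each of them meets every closed neighborhood, so the vertices that cannot be relieved are exactly the rigid ones. A rigid vertex $g$ is simplicial: two nonadjacent vertices of $N[g]$ would extend to a maximal independent set, which is a minimal dominating set with two vertices in $N[g]$. Thus $r\le s$ and $n_0\ge|W|$ in the notation of Theorem~\ref{thm:main}: the bound of Theorem~\ref{thm:exact} is at least as good, but it may need more triangles.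

\begin{example}
Let $G=H_1$ be the house, with apex $s_1$ and $k=2$. The only simplicial vertex is $s_1$ (the vertex $x^\pm$ has the nonadjacent neighbors $s_1,z_\pm$, and $z_\pm$ has the nonadjacent neighbors $x^\pm,z_\mp$), and it is not rigid because $\{x^+,x^-\}$ is a minimal dominating set. So $s=1$, $|W|=2$, $r=0$, $n_0=5$. Theorem~\ref{thm:main} gives $\gamma(H_1\boxtimes H_p)\le2p+1$ for $p\ge2$, and Theorem~\ref{thm:exact} gives $\gamma(H_1\boxtimes H_q)=2q$ for $q\ge5$.
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:exact}]
\emph{The number $r$.} By Lemma~\ref{lem:simp}(b), $r\le s\le k$, and $r=k$ forces $s=k$, so that $G$ is trivially well-dominated. Conversely, if the cliques $N[v_1],\dots,N[v_k]$ partition $V(G)$, then every minimal dominating set has exactly one vertex in each part (Section~\ref{sec:intro}), so each $v_i$ is rigid and $r=k$.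

Let $u_1,\dots,u_r$ be rigid vertices, one for each distinct neighborhood. The sets $N[u_j]$ are pairwise disjoint by Lemma~\ref{lem:simp}(a).

\emph{Lower bound.} Let $S$ dominate $G\boxtimes H_q$. Split $S$ according to the labels:
\[
S^i=S\cap(V(G)\times Q_i)\quad(1\le i\le q),\qquad S^R=S\cap(V(G)\times R).
\]
Every shadow meets $Q_i$, so the projection $\pi(S^i)$ of $S^i$ to $V(G)$ dominates $G$, and $|S^i|\ge k$. This accounts for $qk$ tokens; we have to find one more token in each $N[u_j]$. The shadow $S_{u_j}$ satisfies \eqref{eq:star}, so for each $j$ one of the following holds: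
\begin{enumerate}
\item[(A)] $S^R$ has an element in $N[u_j]\times R$;
\item[(B)] for some $i$, the set $S^i$ has at least two elements in $N[u_j]\times Q_i$.
\end{enumerate}
In case (A) the extra token is visible. In case (B) the danger is that both tokens are among the $k$ already counted for $S^i$, as happened in Section~\ref{sec:house}; rigidity excludes this. Let $e_i$ be the number of indices $j$ with $|S^i\cap(N[u_j]\times Q_i)|\ge2$. By (F1) choose a minimal dominating set $D'\subseteq\pi(S^i)$, so $|D'|=k$, and a subset $S'\subseteq S^i$ that projects bijectively onto $D'$. For every $j$,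
\[
|S'\cap(N[u_j]\times Q_i)|=|D'\cap N[u_j]|=1 .
\]
Hence $S^i\setminus S'$ has an element in $N[u_j]\times Q_i$ for each of the $e_i$ indices $j$ counted, and these elements are distinct because the sets $N[u_j]$ are disjoint. So $|S^i|\ge k+e_i$. At most $\sum_ie_i$ indices $j$ satisfy (B), so at least $r-\sum_ie_i$ satisfy (A), and disjointness gives $|S^R|\ge r-\sum_ie_i$. Adding up,
\[
|S|=\sum_{i=1}^q|S^i|+|S^R|\ge qk+\sum_ie_i+r-\sum_ie_i=qk+r .
\]

\emph{Equality for $q\ge n_0$.} Let $U=\{u_1,\dots,u_r\}$, so $|W_U|=n_0$. A rigid vertex $g$ lies in $N[g]=N[u_j]$ for some $j$, so no $w\in W_U$ is rigid. Then some minimal dominating set $D$ has $|N[w]\cap D|\ne1$; since $D$ meets $N[w]$, it has at least two vertices there, and $|D|=k$ because $G$ is well-dominated. Lemma~\ref{lem:construct} gives $\gamma(G\boxtimes H_q)\le qk+r$. The statement about the difference follows from $\gamma(G)\gamma(H_q)-(qk+r)=k(q+1)-qk-r=k-r$.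

\emph{The bound on $\gamma_f$.} If $n_0\ge1$, Lemma~\ref{lem:bounds} with $H=H_{n_0}$ gives
\[
\gamma_f(G)\le\frac{\gamma(G\boxtimes H_{n_0})}{\gamma(H_{n_0})}=\frac{n_0k+r}{n_0+1}=k-\frac{k-r}{n_0+1}.
\]
If $n_0=0$, then $U$ is dominating, so $r\ge k$, hence $r=k$, and the bound reads $\gamma_f(G)\le k$.
\end{proof}

\begin{remark}
Some condition on $q$ is needed for equality, and $q\ge n_0$ need not be the best one. For $G=C_4$ we have $k=2$, $r=0$, $n_0=4$. Summing $f(N[v])\ge1$ over the four vertices gives $3\sum_vf(v)\ge4$, so $\gamma_f(C_4)\ge4/3$ and $\gamma(C_4\boxtimes H_1)\ge8/3$ by Lemma~\ref{lem:bounds}. With Section~\ref{sec:house} this gives $\gamma(C_4\boxtimes H_1)=3>qk+r=2$ for $q=1$, while $\gamma(C_4\boxtimes H_2)=4=qk+r$ already for $q=2$.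
\end{remark}

\begin{remark}
In the lower bound, well-domination is essential only for the disjointness of the sets $N[u_j]$, since $|D'|\ge k$ holds in any graph. It cannot be dropped. In $P_3$ both ends are rigid and the middle vertex is not, so $k=1$, $r=2$ and $qk+r=q+2$, whereas $\gamma(P_3\boxtimes H_q)\le q+1$ by Lemma~\ref{lem:bounds}.
\end{remark}

\section{The characterization}\label{sec:char}

\begin{proof}[Proof of Theorem~\ref{thm:char}]
We prove (i)$\Rightarrow$(ii)$\Rightarrow$(iii)$\Rightarrow$(i) and (i)$\Rightarrow$(v)$\Rightarrow$(iv)$\Rightarrow$(i).

(i)$\Rightarrow$(ii) is Proposition~\ref{prop:known}.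

(ii)$\Rightarrow$(iii). Apply (ii) to $H=K_1$, for which $G\boxtimes K_1\cong G$, and to $H=H_n$, which is well-dominated by Lemma~\ref{lem:Hp}.

(iii)$\Rightarrow$(i). If $G$ is well-dominated but not trivially so, then $G\boxtimes H_n$ is not well-dominated by Theorem~\ref{thm:main}.

(i)$\Rightarrow$(v). Let the cliques $N[u_1],\dots,N[u_k]$ partition $V(G)$. Then $G$ is well-dominated with $\gamma(G)=k$ (Section~\ref{sec:intro}). If $f(N[v])\ge1$ for all $v$, then $\sum_vf(v)=\sum_{i=1}^kf(N[u_i])\ge k$. So $\gamma_f(G)\ge k=\gamma(G)\ge\gamma_f(G)$.

(v)$\Rightarrow$(iv). If $\gamma_f(G)=\gamma(G)$, the lower and upper bounds for $\gamma(G\boxtimes H)$ in Lemma~\ref{lem:bounds} coincide.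

(iv)$\Rightarrow$(i). If $G$ is well-dominated but not trivially so, Theorem~\ref{thm:main} gives $\gamma(G\boxtimes H_n)<(n+1)\gamma(G)=\gamma(G)\gamma(H_n)$, contrary to (iv).
\end{proof}

The words ``$G$ is well-dominated'' cannot be removed from (iv) and (v). The path $P_3$ satisfies $1\le\gamma_f(P_3)\le\gamma(P_3)=1$, hence $\gamma(P_3\boxtimes H)=\gamma(P_3)\gamma(H)$ for every $H$ by Lemma~\ref{lem:bounds}, but it is not trivially well-dominated.

\begin{thebibliography}{1}

\bibitem{CMW}
Yixin Cao, Guiqiang Mou and Jianxin Wang,
\emph{On well (edge) dominated and equimatchable strong product graphs},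
arXiv:2407.01121 (2024).

\end{thebibliography}
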